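# A map with finite push-forward stalks and no Thom stratification

## 1. Two finiteness conditions that look equivalent

Take a morphism $\phi\colon X\to Y$ of smooth varieties. One can ask it to be tame in two ways. Over a $p$-adic field, one pushes forward all smooth compactly supported measures from $X$ to $Y$ and asks that near each point of $Y$ only finitely many linearly independent germs appear. In algebraic geometry, one asks for stratifications of $X$ and $Y$ that satisfy Thom's Condition $A_\phi$. The following question is posed in Avraham Aizenbud, Nir Avni, and Shachar Carmeli, "Push-forward of smooth measures and strong Thom stratifications", arXiv:2512.24034 (2025): are the two conditions equivalent?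

The answer one would first guess is yes. Both conditions fail for a blow-up, both hold for the easy maps, and in the blow-up the same contracted line is responsible for both failures. After fixing the definitions we test the guess on these cases. It passes. Then we see that it is false: there is an explicit polynomial map $\mathbb A^7\to\mathbb A^3$ whose measures have finite stalks and which has no Thom stratification. This refutes the implication from finite stalks to Thom, and hence the equivalence. The converse implication, from Thom to finite stalks, is not settled here, and nothing below depends on it.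

Throughout, $F$ is a $p$-adic field, that is, a non-archimedean local field of characteristic $0$. It has ring of integers $\mathcal O_F$, uniformizer $\varpi$, residue cardinality $q$, valuation $v$ with $v(\varpi)=1$, and normalized absolute value $|u|=q^{-v(u)}$. The Haar measure $du$ on $F$ gives $\mathcal O_F$ volume $1$. A measure on an $F$-analytic manifold is smooth if in local charts it is a locally constant function times Haar measure. $C_c^\infty$ denotes locally constant compactly supported functions. On a product of manifolds every such function is a finite linear combination of indicators of products of compact open sets. In particular it is invariant under sufficiently small translations in any variable that runs over $F$. A textbook fact used in the examples: the push-forward of a smooth compactly supported measure under a submersion is smooth.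

## 2. Germs of push-forward measures

Let $\phi_*\mathcal M_c(X(F))$ be the space of measures on $Y(F)$ obtained by pushing forward smooth compactly supported measures from $X(F)$. It is a module over $C_c^\infty(Y(F))$: multiplying $\phi_*\mu$ by $\theta$ amounts to multiplying $\mu$ by $\theta\circ\phi$. Also $C_c^\infty(Y(F))\cdot\phi_*\mathcal M_c(X(F))=\phi_*\mathcal M_c(X(F))$. So it can be regarded as a sheaf on $Y(F)$, though it is not defined as the push-forward of a sheaf on $X$. Its stalk at $y$ is the space of germs at $y$ of the measures $\phi_*\mu$: two measures have the same germ if they agree on some neighborhood of $y$.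

**Definition ($\mathcal M$-finite).** Let $K$ be a finitely generated field of characteristic zero and $\phi\colon X\to Y$ a regular morphism of smooth algebraic varieties over $K$. We call $\phi$ $\mathcal M$-finite if for every embedding $K\hookrightarrow F$ into a $p$-adic field and every $y\in Y(F)$ the stalk $\phi_*\mathcal M_c(X(F))_y$ is finite-dimensional.

If $\phi$ is a submersion, all push-forwards are smooth. Near a point every smooth measure is a constant times Haar measure, so every stalk has dimension at most $1$.

**Example 1 (the product map).** Let $m\colon\mathbb A^2\to\mathbb A^1$, $m(s,t)=st$. At $u\ne0$ only points where $m$ is submersive matter, and the stalk has dimension $1$. Consider $u=0$. Given $h\in C_c^\infty(F^2)$, choose $n$ so that $h$ is constant on $\Lambda=(\varpi^n\mathcal O_F)^2$, and write $h=h(0,0)1_\Lambda+h_1$ with $h_1=0$ on $\Lambda$. Since $m$ is submersive off the origin, $h_1$ pushes forward to a smooth measure. For $1_\Lambda$, fix $s$ and substitute $u=st$, $dt=du/|s|$. For $v(u)\ge 2n$ the density at $u\neq 0$ is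
$$\int_{q^{n}|u|\le|s|\le q^{-n}}\frac{ds}{|s|}=(1-q^{-1})\,(v(u)-2n+1),$$
because each of the $v(u)-2n+1$ shells $\{v(s)=j\}$, $n\le j\le v(u)-n$, contributes $1-q^{-1}$. A bump at $(0,1)$ gives a nonzero constant density near $0$. So the stalk at $0$ is spanned by $du$ and $v(u)\,du$ and has dimension $2$.

**Example 2 (the blow-up chart).** Let $\beta\colon\mathbb A^2\to\mathbb A^2$, $\beta(x,z)=(x,xz)$. For $h=1_{\mathcal O_F}(x)\,k(z)$ with $k\in C_c^\infty(F)$, the substitution $y=xz$ shows that the push-forward has density $|x|^{-1}k(y/x)$ for $0<|x|\le1$. This is locally constant on $\{x\ne0\}$, so its values there near the origin are determined by the germ at $(0,0)$. On the line $y=\zeta x$ it equals $|x|^{-1}k(\zeta)$. Thus the germ at $(0,0)$ determines the whole function $k$, the stalk there is infinite-dimensional, and $\beta$ is not $\mathcal M$-finite.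

## 3. Thom's Condition $A_\phi$ and contracted curves

The following definition is in the spirit of Hironaka (1976, §5).

**Definition (stratification, Condition $A_\phi$).** A stratification of $\phi\colon X\to Y$ over $K$ consists of finite partitions of $X$ and of $Y$ into smooth, connected, locally closed algebraic subvarieties defined over $K$, called strata. The closure of each stratum is a union of strata, and for every stratum $S\subseteq X$ the set $\phi(S)$ is a stratum of $Y$ and $\phi|_S\colon S\to\phi(S)$ is smooth. For a stratum $T\subseteq X$ the kernels $\ker d(\phi|_T)_x\subseteq T_xX$ then all have dimension $k_T=\dim T-\dim\phi(T)$, and define a regular section $\gamma_T\colon T\to\mathrm{Gr}_{k_T}(TX)$ of the Grassmann bundle of $k_T$-planes in $TX$. The stratification satisfies Thom's Condition $A_\phi$ if for every pair of strata $S\ne T$ with $S\subseteq\overline T$ and every point $(x,\tau)$ of the Zariski closure of $\gamma_T(T)$ with $x\in S$ one has $\ker d(\phi|_S)_x\subseteq\tau$.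

In words: limits of tangent spaces to the fibers inside the big stratum must contain the tangent space to the fiber inside the small one.

For a projection such as $\mathbb A^2\to\mathbb A^1$, one stratum upstairs and one downstairs suffice, and the condition is empty. For Example 1, take the strata $\{st\neq0\}$, the two axes minus the origin, and the origin; downstairs take $\{u\ne0\}$ and $\{0\}$. On $\{st\ne0\}$ the kernel is the kernel of $t\,ds+s\,dt$. At a point $(s_0,0)$ with $s_0\ne0$ its limit is $\ker dt$, which is the tangent line of that axis. The other axis is symmetric, and at the origin the kernel along the stratum is $0$. So $A_m$ holds.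

A convention about ground fields. Given a stratification over a field $L$, we extend scalars to $\overline L$ and speak of $\overline L$-points. After this the strata are still finitely many disjoint locally closed smooth subvarieties covering $X$. Each is equidimensional, because a smooth connected $L$-variety is irreducible. Closures are still unions of strata, $\phi$ is still smooth from each stratum onto a stratum, and $k_T$ is still constant along $T$. Zariski closure commutes with extension of the ground field, so $A_\phi$ persists at $\overline L$-points. Only connectedness may be lost, and it is not used below. With this convention we record two lemmas.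

**Lemma 1 (contracted curves).** Suppose a stratification of $\phi$ satisfies $A_\phi$, and let $T$ be a stratum with $k_T=0$. Then $\overline T$ contains no irreducible curve on which $\phi$ is constant.

**Proof.** Let $C\subseteq\overline T$ be such a curve. There are finitely many strata, so some stratum $S$ has $S\cap C$ dense in $C$. Being locally closed and dense, $S\cap C$ is open in $C$, so it contains a smooth point $x$ of $C$. Then $T_xC\subseteq T_xS$, and $d\phi$ kills $T_xC$ because $\phi$ is constant on $C$. Hence $k_S\ge1$ and $S\neq T$. The point $x$ lies in $\overline T$, which is a union of strata, so $S\subseteq\overline T$. Since $k_T=0$, we have $\mathrm{Gr}_0(TX)=X$ and $\overline{\gamma_T(T)}=\overline T$, so $(x,\{0\})$ is a point of $\overline{\gamma_T(T)}$. Condition $A_\phi$ for $(S,T)$ gives $T_xC\subseteq\ker d(\phi|_S)_x\subseteq\{0\}$, a contradiction. $\blacksquare$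

**Lemma 2 (the dense stratum).** Let a stratification of $\phi$ be given, let $X_1$ be a connected component of $X$ over $\overline L$, let $Y_1$ be the component of $Y$ containing $\phi(X_1)$, and assume $\phi(X_1)$ is dense in $Y_1$. There is a stratum $V$ with $V\cap X_1$ open and dense in $X_1$. At every point of $V\cap X_1$ the map $\phi$ is submersive. For every $x\in X_1$ at which $\phi$ is submersive, $(x,\ker d\phi_x)$ lies in $\overline{\gamma_V(V)}$. Every stratum meeting $X_1$ is contained in $\overline V$.

**Proof.** $X_1$ is smooth and connected, hence irreducible. As there are finitely many strata, some stratum $V$ has $V\cap X_1$ dense in $X_1$, and a dense locally closed subset is open. The set $\phi(V)\cap Y_1$ is locally closed, since $\phi(V)$ is a stratum, and it contains $\phi(V\cap X_1)$, which is dense in $Y_1$. So $\phi(V)\cap Y_1$ is open in $Y_1$. At $x\in V\cap X_1$ we have $T_xV=T_xX$, and smoothness of $V\to\phi(V)$ says that $d\phi_x$ maps $T_xX$ onto $T_{\phi(x)}\phi(V)=T_{\phi(x)}Y$. So $\phi$ is submersive there. On the open set $X_1^\circ\subseteq X_1$ where $\phi$ is submersive,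 $x\mapsto(x,\ker d\phi_x)$ is a regular map to the Grassmann bundle which agrees with $\gamma_V$ on $V\cap X_1$. As $V\cap X_1$ is dense in $X_1^\circ$, the image of $X_1^\circ$ lies in $\overline{\gamma_V(V)}$. Finally, a stratum meeting $X_1\subseteq\overline V$ is contained in $\overline V$, which is a union of strata. $\blacksquare$

Apply this to Example 2. A stratification of $\beta$ satisfying $A_\beta$ would have a dense stratum $V$ with $k_V=2-2=0$, and $\overline V=\mathbb A^2$ contains the line $\{x=0\}$, which $\beta$ contracts to a point. This contradicts Lemma 1. So the blow-up fails both conditions, and the contracted line is responsible both times. In all three tests the guess "yes" survives.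

## 4. Hiding a blow-up inside a critical locus

To break the equivalence we want a map whose critical locus contains a copy of the blow-up chart, placed so that Condition $A$ is forced to see it while measures do not. Work with coordinates $z,a,b$ and some others upstairs, with target coordinates $(u,a,b)$, and put
$$\omega=a+bz .$$
The surface $\{\omega=0\}$ in $(z,a,b)$-space is parametrized by $(z,b)$ with $a=-bz$, and the projection to $(a,b)$ restricted to it is $(z,b)\mapsto(-bz,b)$. This is the blow-up chart, with contracted line $a=b=0$. We look for a function $f$ involving $\omega$ that forces a stratum to sit over $\{\omega=0\}$. Two natural choices fail, for opposite reasons.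

First try $f=\omega s$, that is, $\psi(s,z,a,b)=(\omega s,a,b)$. The measures see $\omega$. Take $h=1_{\mathcal O_F}(s)\,k(z)\,1_{\mathcal O_F}(a)1_{\mathcal O_F}(b)$ with $k\in C_c^\infty(F)$. Over $\{u\ne0\}$ we have $\omega\ne0$, so $\psi$ is submersive there and the density $D$ of $\psi_*(h\,ds\,dz\,da\,db)$ is locally constant on $\{u\neq0\}$. Its values there near $0$ are thus determined by its germ at $0$. For $\zeta\in F$, $b\ne0$, $a=-b\zeta$ with $|a|,|b|\le1$, the substitution $u=b(z-\zeta)s$ gives
$$D(u,-b\zeta,b)=|b|^{-1}\int_{|z-\zeta|\ge|u/b|}k(z)\,\frac{dz}{|z-\zeta|}.$$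
If $k$ is constant on $|z-\zeta|\le q^{-n}$, then for $v(u/b)\ge n$ the part of the integral inside this ball is $k(\zeta)(1-q^{-1})(v(u/b)-n+1)$, and the part outside does not depend on $u$. Hence $|b|\,D(u,-b\zeta,b)/v(u)\to(1-q^{-1})k(\zeta)$ as $u\to0$ with $b$ fixed. Such points $(u,-b\zeta,b)$ exist in every neighborhood of $0$, so the germ at $0$ determines $k$. The stalk is infinite-dimensional: $\psi$ is not $\mathcal M$-finite.

So $\omega$ must be multiplied by something that the rest of $f$ can absorb. Try $f=x_1s^2+x_2t^2+\omega s^2$. Now the polynomial automorphism $x_1\mapsto x_1-\omega$ of the source turns $(f,a,b)$ into $(x_1s^2+x_2t^2,\,a,b)$, and $\omega$ has disappeared for measures. It has disappeared for strata as well, as we now check.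

**Example 3 (a Thom stratification when $\omega$ is absorbed algebraically).** Put $g=x_1s^2+x_2t^2$ on $\mathbb A^4$. The map $(g,a,b)$ on $\mathbb A^4\times\mathbb A^3$ is stratified by products of $\mathbb A^3$ (with coordinates $z,a,b$) with the sets
$$\{g\ne0\},\quad\{g=0,(s,t)\neq0\},\quad P_{12}=\{s=t=0,\ x_1x_2\ne0\},$$
$$P_1=\{s=t=0,\ x_1\ne0=x_2\},\quad P_2=\{s=t=0,\ x_1=0\ne x_2\},\quad P_0=\{0\},$$
and downstairs by $\{u\ne0\}$ and $\{u=0\}$. These are smooth and connected: $g$ is irreducible, being of degree $1$ in $x_1$ with coprime coefficients $s^2$ and $x_2t^2$, and $dg\ne0$ where $(s,t)\ne0$. The closure of the second set is $\{g=0\}$, which contains the plane $\{s=t=0\}$, so all closures are unions of strata. The images and smoothness are clear, since $g$ is submersive on $\{g\ne 0\}$.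

For the first two strata the kernel is the kernel of $dg=s^2dx_1+t^2dx_2+2x_1s\,ds+2x_2t\,dt$ inside $\{da=db=0\}$. This depends continuously on the point as long as $(s,t)\ne0$, which settles that pair. Let $A_1dx_1+A_2dx_2+C_1ds+C_2dt$ be a form defining a limit of these kernels. The relations $2x_1A_1=sC_1$ and $2x_2A_2=tC_2$ hold for $dg$ and are closed, so they hold in the limit. At $s=t=0$ they give $A_i=0$ whenever $x_i\ne0$. The kernel along each stratum in the plane is spanned by $\partial_z$ and those $\partial_{x_i}$ with $x_i\ne0$, and the limit contains these vectors. For two strata in the plane the kernels are constant coordinate subspaces, and the smaller stratum has the smaller one. So Thom's condition holds.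

Example 3 also shows where Condition $A$ is strict. At $x_1=x_2=0$ the relations $2x_iA_i=\cdots$ say nothing about $A_1,A_2$, and limit forms such as $dx_1$ do occur (take $x=0$, $t=0$, $s\to0$).

## 5. The monomial $st$ and the ideal $(s^2,t^2)$

We need a monomial $m$ such that a small multiple of $m$ can be absorbed into $x_1s^2+x_2t^2$ by a change of variables that a $p$-adic integral allows but that is not a polynomial substitution. The relevant notion is the following.

**Definition (integral over an ideal).** An element $m$ of a ring is integral over an ideal $I$ if $m^k+c_1m^{k-1}+\dots+c_k=0$ for some $k\ge1$ and $c_i\in I^i$.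

For $I=(s^2,t^2)$ the monomial $st$ is integral over $I$, because $(st)^2-s^2\cdot t^2=0$ and $s^2t^2\in I^2$. It does not lie in $I$: an element of a monomial ideal has all its monomials divisible by a generator. The $p$-adic shadow of integrality is $|st|\le\max(|s|^2,|t|^2)$. Where $|s|\ge|t|$ we can write
$$\delta\,st=\Big(\delta\,\frac ts\Big)s^2,\qquad\Big|\delta\,\frac ts\Big|\le|\delta|,\tag{1}$$
so $\delta st$ is absorbed by moving $x_1$ a distance at most $|\delta|$, which a locally constant function of $x_1$ does not notice if $\delta$ is small. Where $|s|<|t|$ we move $x_2$ instead. The price is that the substitution is only piecewise analytic, and integrals do not mind.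

Let $X=\mathbb A^7$ with coordinates $(x_1,x_2,s,t,z,a,b)$, let $Y=\mathbb A^3$, and set
$$\varphi=(f,a,b),\qquad f=x_1s^2+x_2t^2+(a+bz)\,st.\tag{2}$$

**Theorem 1.**
1. $\varphi$ is $\mathcal M$-finite. For every $p$-adic field $F$, all stalks have dimension $\le[F^\times:F^{\times2}]+1$.
2. $\varphi$ has no stratification satisfying $A_\varphi$, over $\mathbb Q$ or over any extension field. The same holds for $\varphi|_{X'}$, where $X'\subseteq X$ is any open subset meeting the line $\ell=\{x_1=x_2=s=t=a=b=0\}$.

For open $X'\subseteq X$, extension by zero gives $\mathcal M_c(X'(F))\subseteq\mathcal M_c(X(F))$, so each $\varphi|_{X'}$ in part 2 is also $\mathcal M$-finite. The equivalence is therefore false.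

## 6. Freezing $a$ and $b$

**Step 1: replace $\varphi$ by a function on $F^5$.** The purpose of this step is to show that near a given point $(u_0,a_0,b_0)\in F^3$ the push-forward looks like a push-forward with $a=a_0$, $b=b_0$ frozen. Put
$$g(x_1,x_2,s,t,z)=x_1s^2+x_2t^2+(a_0+b_0z)\,st,\qquad g\colon F^5\to F .$$
Let $\mu=h\,dx_1dx_2\,ds\,dt\,dz\,da\,db$ with $h\in C_c^\infty(F^7)$. Choose $R\ge1$ with $h=0$ when $|z|>R$, choose $n$ such that $h$ is invariant under translation by $(\varpi^n\mathcal O_F)^7$, and set
$$U=\{(u,a,b):\ |a-a_0|\le q^{-n},\ |b-b_0|\le R^{-1}q^{-n}\},\qquad h_0=h(\cdot,a_0,b_0)\in C_c^\infty(F^5).$$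
Let $\theta\in C_c^\infty(U)$. For $(a,b)$ as in $U$ invariance gives $h(\cdot,a,b)=h_0$, so
$$\int\theta\,d\varphi_*\mu=\int da\,db\int\theta(f,a,b)\,h_0(x_1,x_2,s,t,z)\,dx_1dx_2\,ds\,dt\,dz.\tag{3}$$
Fix such $(a,b)$, fix $z$ with $|z|\le R$, and fix $(s,t)\ne(0,0)$. Put $\delta=(a-a_0)+(b-b_0)z$. Then $|\delta|\le q^{-n}$ and $f=g+\delta st$.

If $|s|\ge|t|$, substitute $x_1\mapsto x_1-\delta t/s$ in the integral over $x_1$. This is a translation, so it preserves $dx_1$. It preserves $h_0$, since $|\delta t/s|\le q^{-n}$ by (1). It turns $f$ into $x_1s^2-\delta st+x_2t^2+(a+bz)st=g$. If $|s|<|t|$, substitute $x_2\mapsto x_2-\delta s/t$. In the same way $dx_2$ and $h_0$ are preserved and $f$ becomes $x_1s^2+x_2t^2-\delta st+(a+bz)st=g$.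

The set $s=t=0$ is null and $h_0=0$ for $|z|>R$. By Fubini, we may replace $f$ by $g$ in (3), that is,
$$\varphi_*\mu|_U=\big(g_*(h_0\,dx_1dx_2\,ds\,dt\,dz)\otimes da\,db\big)|_U.\tag{4}$$
So every germ in the stalk of $\varphi$ at $(u_0,a_0,b_0)$ is the image of a germ in the stalk of $g$ at $u_0$ under the linear map $\nu\mapsto\nu\otimes da\,db$, and
$$\dim\varphi_*\mathcal M_c(X(F))_{(u_0,a_0,b_0)}\le\dim g_*\mathcal M_c(F^5)_{u_0}.\tag{5}$$

## 7. Stalks of $x_1s^2+x_2t^2+\omega(z)st$

Here the coefficient of $st$ may be any continuous function, and we use that later. Let $M$ be an $F$-analytic manifold with a nowhere vanishing positive smooth measure $dz$, let $\omega\colon M\to F$ be continuous, and let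
$$g(x_1,x_2,s,t,z)=x_1s^2+x_2t^2+\omega(z)\,st,\qquad g\colon F^4\times M\to F.$$
We write $d\mathbf x=dx_1dx_2\,ds\,dt\,dz$. For Step 1, $M=F$ and $\omega(z)=a_0+b_0z$.

**Lemma 3.** If $h\in C_c^\infty(F^4\times M)$ has support in $\{(s,t)\ne(0,0)\}$, then $g_*(h\,d\mathbf x)=p(u)\,du$ with $p\in C_c^\infty(F)$.

**Proof.** By compactness there is $\eta>0$ with $\max(|s|,|t|)\ge\eta$ on the support of $h$. Choose $n$ such that $h$ is invariant under translation of $x_1$ and of $x_2$ by $\varpi^n\mathcal O_F$. On the part $|s|\ge|t|$, fix $(x_2,s,t,z)$ and substitute $u=g$, so $dx_1=|s|^{-2}du$. This part contributes the density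
$$p_1(u)=\int_{|s|\ge|t|,\ |s|\ge\eta}h\Big(\frac{u-x_2t^2-\omega(z)st}{s^2},x_2,s,t,z\Big)|s|^{-2}\,dx_2\,ds\,dt\,dz .$$
If $|u-u'|\le q^{-n}\eta^2$, the first arguments of $h$ for $u$ and $u'$ differ by at most $q^{-n}$, so $p_1(u)=p_1(u')$. The part $|s|<|t|$ is treated the same way with $x_2$ in place of $x_1$. The support of $p$ lies in the compact set $g(\operatorname{supp}h)$. $\blacksquare$

Let $\mathcal E$ be the space of germs at $0$ of measures
$$\mathcal E=\big(\mathbb C[F^\times/F^{\times2}]\oplus\mathbb C\,v(u)\big)\,du,\tag{6}$$
where $\mathbb C[F^\times/F^{\times2}]$ means the functions on the group $F^\times/F^{\times2}$, viewed as functions of $u\in F^\times$. It contains the constants. The group is finite because $\operatorname{char}F=0$. Every class of $F^\times/F^{\times2}$ contains elements arbitrarily close to $0$, so a function on it is determined by its germ; and $v$ is unbounded near $0$ while functions on a finite group are bounded. So the sum is direct on germs and $\dim\mathcal E=[F^\times:F^{\times2}]+1$.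

**Proposition 4.** The stalk of $g_*\mathcal M_c(F^4\times M)$ at $u_0\ne0$ is contained in $\mathbb C\,du$. The stalk at $0$ is contained in $\mathcal E$.

**Proof.** **Step 2: the case $u_0\neq0$.** Here we avoid $s=t=0$ altogether. Let $C\ni u_0$ be compact open with $0\notin C$, and let $h_0\in C_c^\infty(F^4\times M)$. Where $g\neq0$ we have $(s,t)\ne(0,0)$. So $h_01_{g^{-1}(C)}$ is locally constant with compact support in $\{(s,t)\neq(0,0)\}$, and by Lemma 3 $1_C\cdot g_*(h_0\,d\mathbf x)=g_*(h_01_{g^{-1}(C)}\,d\mathbf x)$ has a locally constant density. Its germ at $u_0$ is a multiple of $du$.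

**Step 3: isolate $s=t=0$.** For $u_0=0$, split off the part near the critical locus. Choose $n$ such that $h_0(x,s,t,z)=k(x,z):=h_0(x,0,0,z)$ for $(s,t)\in\Lambda:=(\varpi^n\mathcal O_F)^2$. Then $h_0=k1_\Lambda+h_1$, where $h_1\in C_c^\infty$ vanishes for $(s,t)\in\Lambda$. By Lemma 3 the germ of $g_*(h_1\,d\mathbf x)$ at $0$ lies in $\mathbb C\,du\subseteq\mathcal E$. It remains to treat $\nu=g_*(k1_\Lambda\,d\mathbf x)$.

By Step 2, $\nu|_{F^\times}=\rho(u)\,du$ with $\rho$ locally constant on $F^\times$. Moreover $\nu(\{0\})=0$: for fixed $z$ and $(s,t)\neq(0,0)$ the function $g$ is affine and nonconstant in $(x_1,x_2)$, so its zero set there is null, and Fubini applies. So $\nu=\rho\,du$.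

**Step 4: use homogeneity.** We compare $\Lambda$ with $\alpha\Lambda$, because scaling $(s,t)$ by $\alpha$ multiplies $g$ by $\alpha^2$. Let $\alpha\in\mathcal O_F\setminus\{0\}$. For a test function $\theta$, substituting $(s,t)=\alpha(s',t')$ gives
$$\int\theta(g)\,k\,1_{\alpha\Lambda}\,d\mathbf x=|\alpha|^2\int\theta(\alpha^2u)\,\rho(u)\,du=\int\theta(u)\,\rho(\alpha^{-2}u)\,du ,$$
so $g_*(k1_{\alpha\Lambda}\,d\mathbf x)$ has density $\rho(\alpha^{-2}u)$. Hence, for $u\ne0$,
$$\rho(u)-\rho(\alpha^{-2}u)=\text{density of }g_*\big(k(1_\Lambda-1_{\alpha\Lambda})\,d\mathbf x\big).\tag{7}$$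
The function $k(1_\Lambda-1_{\alpha\Lambda})$ is supported in $\{(s,t)\ne(0,0)\}$, so by Lemma 3 the right side of (7) extends to a locally constant function on all of $F$.

For $\alpha\in\mathcal O_F^\times$ we have $\alpha\Lambda=\Lambda$, so (7) says $\rho(\alpha^2u)=\rho(u)$. For $\alpha=\varpi$ the right side is constant near $0$: there are $c\in\mathbb C$ and $r>0$ with
$$\rho(u)-\rho(\varpi^{-2}u)=c\qquad\text{for }0<|u|\le r.\tag{8}$$

**Step 5: read off $\rho$.** Put $\psi(u)=\rho(u)-\frac c2v(u)$. Since $v(\varpi^{-2}u)=v(u)-2$, (8) gives $\psi(\varpi^{-2}u)=\rho(u)-c-\frac c2v(u)+c=\psi(u)$ for $0<|u|\le r$. Also $\psi(\alpha^2u)=\psi(u)$ for units $\alpha$. Let $0<|u|,|u'|\le r$ lie in the same class of $F^\times/F^{\times2}$. After exchanging them if necessary, $u'=\varpi^{2m}\alpha^2u$ with $m\ge0$ and $\alpha$ a unit, so $\psi(u')=\psi(\varpi^{2m}u)=\psi(\varpi^{2m-2}u)=\dots=\psi(u)$, where each equality after the first uses an argument $\varpi^{2j}u$ of absolute value at most $r$. So near $0$, $\psi$ coincides with a function on $F^\times/F^{\times2}$, and the germ of $\nu=(\psi+\frac c2v)\,du$ lies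 in $\mathcal E$. $\blacksquare$

**Proof of Theorem 1, part 1.** By (5) and Proposition 4 with $M=F$, $\omega(z)=a_0+b_0z$, every stalk of $\varphi$ has dimension at most $\max(1,\dim\mathcal E)=[F^\times:F^{\times2}]+1$. $\blacksquare$

## 8. Five limits of kernels force a blow-up stratum

**Proof of Theorem 1, part 2.** Let $L\supseteq\mathbb Q$ be a field and $X'\subseteq X$ open (over $L$) with $X'\cap\ell\ne\emptyset$; the case $X'=X$ is the main statement. Suppose $\varphi|_{X'}$ has a stratification over $L$ satisfying $A_\varphi$. Points are $\overline L$-points and closures are taken in $X'$. With $\omega=a+bz$,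
$$df=s^2dx_1+t^2dx_2+st\,(da+z\,db+b\,dz)+(2x_1s+\omega t)\,ds+(2x_2t+\omega s)\,dt.\tag{9}$$

**Step 6: the dense stratum.** We need to know which kernels have their limits controlled by $A_\varphi$. By (9), $\varphi$ is submersive where $(s,t)\neq(0,0)$, because the coefficients of $dx_1,dx_2$ are $s^2,t^2$. Where $s=t=0$ we have $df=0$, so $d\varphi$ has rank $2$. The nonempty open set $X'$ is irreducible and $\varphi|_{X'}$ is dominant, so Lemma 2 applies with $X_1=X'$. The dense stratum $V$ lies in $X^\circ:=X'\cap\{(s,t)\neq(0,0)\}$, and $(x,\ker d\varphi_x)\in\overline{\gamma_V(V)}$ for all $x\in X^\circ$.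

**Step 7: a stratum over $\omega=0$.** Now we locate the hidden blow-up. Let
$$W=\{x_1=x_2=s=t=0,\ a+bz=0,\ b\ne0\}\cap X'.$$
The surface $\{x_1=x_2=s=t=0,\ a+bz=0\}$ is isomorphic to the $(z,b)$-plane, hence irreducible, and it contains $\ell$. As $\ell$ meets $X'$, its intersection with $X'$ is nonempty and irreducible, and $W$ is the dense open subset $b\ne0$ of that intersection. So
$$\overline W=\{x_1=x_2=s=t=0,\ a+bz=0\}\cap X'\supseteq\ell\cap X'.\tag{10}$$
There are finitely many strata, so some stratum $T$ has $T\cap W$ dense in $W$. Pick $\xi=(0,0,0,0,z_0,a_0,b_0)\in T\cap W$, so $b_0\neq0$ and $a_0+b_0z_0=0$. Since $\xi\notin X^\circ$, we have $T\ne V$, and $T\subseteq\overline V$ by Lemma 2.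

**Step 8: $k_T=0$.** We show that no nonzero vector survives in all limits at $\xi$. For $x\in X^\circ$ the space $\ker d\varphi_x$ is cut out in $\{da=db=0\}$ by the form (9), in which $da$ and $db$ may be dropped. Fix $z=z_0$, $a=a_0$, $b=b_0$, so that $\omega=0$, and let the other coordinates move along the curves below. Each curve tends to $\xi$ as $\varepsilon\to0$ and lies in $X^\circ$ for all but finitely many $\varepsilon$. Coordinates among $x_1,x_2,s,t$ that are not listed are $0$.

| curve | form (9) on $\{da=db=0\}$ | limit form |
|---|---|---|
| $s=\varepsilon$ | $\varepsilon^2dx_1$ | $dx_1$ |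
| $t=\varepsilon$ | $\varepsilon^2dx_2$ | $dx_2$ |
| $s=t=\varepsilon$ | $\varepsilon^2(dx_1+dx_2+b_0\,dz)$ | $dx_1+dx_2+b_0\,dz$ |
| $x_1=\varepsilon,\ s=\varepsilon^2$ | $\varepsilon^4dx_1+2\varepsilon^3ds$ | $ds$ |
| $x_2=\varepsilon,\ t=\varepsilon^2$ | $\varepsilon^4dx_2+2\varepsilon^3dt$ | $dt$ |

In each row, dividing by $\varepsilon^2$ or by $2\varepsilon^3$ gives a form that is polynomial in $\varepsilon$ and nonzero at $\varepsilon=0$. Its kernel in $\{da=db=0\}$ is therefore a regular family of $4$-planes through $\varepsilon=0$. By Step 6 its members for $\varepsilon\ne0$ lie in $\overline{\gamma_V(V)}$, so the limit does too: $(\xi,\tau)\in\overline{\gamma_V(V)}$, where $\tau\subseteq\{da=db=0\}$ is the kernel of the limit form. By $A_\varphi$ for the pair $(T,V)$, the space $\ker d(\varphi|_T)_\xi$ lies in all five $\tau$. On their intersection $da,db,dx_1,dx_2,ds,dt$ and $b_0\,dz$ vanish, and $b_0\ne0$, so the intersection is $0$. The kernels along $T$ have constant dimension $k_T$, hence $k_T=0$.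

**Step 9: the contracted line.** By (10) and the density of $T\cap W$ in $W$, the curve $\ell\cap X'$ lies in $\overline W=\overline{T\cap W}\subseteq\overline T$. On $\ell$ we have $f=a=b=0$, so $\varphi$ is constant there. Since $k_T=0$, this contradicts Lemma 1. $\blacksquare$

Compare with Example 2. On $\overline W$ the map $\varphi$ is $(z,b)\mapsto(0,-bz,b)$, which is the blow-up chart in a coordinate plane. Only the third curve uses the monomial $st$, and it is what removes the direction $\partial_z$ from $\ker d(\varphi|_T)_\xi$.

## 9. The family with an arbitrary coefficient, and the exact stalks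

The coefficient $a+bz$ can be replaced by any regular function, and the bound $[F^\times:F^{\times2}]+1$ is attained. Let $K$ be a finitely generated field of characteristic $0$, let $Z,B$ be smooth $K$-varieties, and let $w\in\mathcal O(Z\times B)$ be arbitrary. Define
$$\varphi_w\colon\mathbb A^4\times Z\times B\to\mathbb A^1\times B,\qquad(x_1,x_2,s,t,z,\beta)\mapsto(x_1s^2+x_2t^2+w(z,\beta)\,st,\ \beta).$$

**Theorem 2.**
1. For every $w$, $\varphi_w$ is $\mathcal M$-finite. If $K\hookrightarrow F$ and $Z(F)\neq\emptyset$, the stalk at $(u,\beta_0)\in F\times B(F)$ has dimension exactly $1$ if $u\ne0$, and exactly $[F^\times:F^{\times2}]+1=4/|2|_F+1$ if $u=0$. If $Z(F)=\emptyset$ it is $0$.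
2. Let $\dim Z=1$. Suppose there are an irreducible closed $W\subseteq(Z\times B)_{\overline K}$ and a point $\beta_1\in B(\overline K)$ such that $w|_W=0$, the differential $d_Zw$ along $Z$ is not identically $0$ on $W$, and $W\cap(Z\times\{\beta_1\})$ contains a curve. Then $\varphi_w$ has no stratification satisfying Thom's condition.

Take $Z=\mathbb A^1$, $B=\mathbb A^m$ with $m\ge2$, and $w=\beta^{(1)}+\beta^{(2)}z$. The hypersurface $W=\{w=0\}$ is a graph over the remaining coordinates, hence irreducible; $d_Zw=\beta^{(2)}dz$ is not identically $0$ on it; and for $\beta_1=0$ the set $W\cap(Z\times\{0\})$ is a line. So there are counterexamples $\mathbb A^{5+m}\to\mathbb A^{1+m}$ for every target dimension $\ge3$. The case $m=2$ is the map (2), and by part 1 the bound in Theorem 1 is attained at every point with $u_0=0$. For $F=\mathbb Q_p$ with $p$ odd the stalk there has dimension $5$, and for $\mathbb Q_2$ it has dimension $9$.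

**Proof of Theorem 2, part 1.** If $Z(F)=\emptyset$ there are no measures upstairs, and the stalks are $0$. Let $Z(F)\ne\emptyset$.

**Step 10: freeze $\beta$.** As in Step 1, we identify the stalk of $\varphi_w$ with that of a function. Fix $\beta_0\in B(F)$, a compact open coordinate chart $N_0\ni\beta_0$ of $B(F)$ with Haar measure $d\beta$, and a nowhere vanishing positive smooth measure $dz$ on $Z(F)$ (decompose $Z(F)$ into disjoint compact open charts and use Haar measure on each). Multiplying a smooth measure $\mu$ upstairs by $1_{N_0}(\beta)$ does not change germs over $\beta_0$, so write $\mu=h\,d\mathbf x\,d\beta$ with $h\in C_c^\infty(F^4\times Z(F)\times N_0)$, $d\mathbf x=dx_1dx_2\,ds\,dt\,dz$. Put $h_0=h(\cdot,\beta_0)$. As $h$ is a finite combination of indicators of products of compact open sets, there are $n$ and a compact open neighborhood $N\subseteq N_0$ of $\beta_0$ with $h(\cdot,\beta)=h_0$ for $\beta\in N$ and with $h_0$ invariant under translations of $x_1$ and of $x_2$ by $\varpi^n\mathcal O_F$. Let $P\subseteq Z(F)$ be the compact projection of $\operatorname{supp}h$. Since $w$ is continuous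 and $P$ is compact, we may shrink $N$ so that $|w(z,\beta)-w(z,\beta_0)|\le q^{-n}$ for $\beta\in N$, $z\in P$. Let
$$g=x_1s^2+x_2t^2+w(z,\beta_0)\,st\qquad\text{on }F^4\times Z(F).$$
For $\beta\in N$, $z\in P$, $(s,t)\ne(0,0)$, put $\delta=w(z,\beta)-w(z,\beta_0)$. The substitution $x_1\mapsto x_1-\delta t/s$ where $|s|\ge|t|$, and $x_2\mapsto x_2-\delta s/t$ where $|s|<|t|$, preserves the measure and $h_0$ and turns $g+\delta st$ into $g$. By Fubini, $\varphi_{w*}\mu=g_*(h_0\,d\mathbf x)\otimes d\beta$ over $F\times N$.

Conversely, every $h_0\in C_c^\infty(F^4\times Z(F))$ occurs: take $h=h_0\otimes1_N$ with $N\subseteq N_0$ any compact open neighborhood of $\beta_0$. The map $\nu\mapsto\nu\otimes d\beta$ is injective on germs: if $\nu\otimes d\beta$ vanishes on $C\times N_1$, then $\nu(C')\cdot\operatorname{vol}(N_1)=0$ for all compact open $C'\subseteq C$. So the stalk of $\varphi_w$ at $(u,\beta_0)$ is isomorphic to the stalk of $g_*\mathcal M_c(F^4\times Z(F))$ at $u$. Proposition 4 with $M=Z(F)$ and $\omega=w(\cdot,\beta_0)$ shows that this stalk is contained in $\mathbb C\,du$ for $u\ne0$ and in $\mathcal E$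 for $u=0$. In particular $\varphi_w$ is $\mathcal M$-finite.

**Step 11: the stalk at $u\ne0$ is not zero.** Let $z_0\in Z(F)$. Then $g(u,0,1,0,z_0)=u$. If $h_0$ is the indicator of a compact open neighborhood of this point, then $g_*(h_0\,d\mathbf x)$ gives positive mass to every neighborhood of $u$. So the germ is nonzero and the dimension is exactly $1$.

**Step 12: produce binary quadratic forms at $u=0$.** To fill up $\mathcal E$ we diagonalize $g$ near suitable points with $s=t=0$. Let $\lambda,\kappa\in F^\times$, $w_0=w(z_0,\beta_0)$ and $x^0=(\lambda,\ \kappa+w_0^2/4\lambda)$. At $(x^0,z_0)$ we have $x_1=\lambda$ and $x_2-w(z,\beta_0)^2/4x_1=\kappa$. Elements of $F$ near $1$ have analytic square roots near $1$, so on a small compact open neighborhood $N'$ of $(x^0,z_0)$ in $F^2\times Z(F)$ we can write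
$$x_1=\lambda\alpha_1^2,\qquad x_2-\frac{w(z,\beta_0)^2}{4x_1}=\kappa\alpha_2^2,$$
with $\alpha_1,\alpha_2$ analytic and $|\alpha_i|=1$. Set
$$s'=\alpha_1\Big(s+\frac{w(z,\beta_0)}{2x_1}\,t\Big),\qquad t'=\alpha_2t.$$
Then
$$\lambda s'^2+\kappa t'^2=\Big(x_1s^2+w(z,\beta_0)st+\frac{w(z,\beta_0)^2}{4x_1}t^2\Big)+\Big(x_2-\frac{w(z,\beta_0)^2}{4x_1}\Big)t^2=g,$$
and for fixed $(x,z)$ we have $ds'\,dt'=|\alpha_1\alpha_2|\,ds\,dt=ds\,dt$. Let $D\subset F^2$ be a lattice and $h_0=1_{N'}(x,z)\,1_D(s',t')$. This is the indicator of the preimage of $N'\times D$ under a homeomorphism of $N'\times F^2$, so it lies in $C_c^\infty$. By Fubini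
$$g_*(h_0\,d\mathbf x)=\operatorname{vol}(N')\cdot(\lambda s^2+\kappa t^2)_*(1_D\,ds\,dt).$$
So for all $\lambda,\kappa,D$ the germ at $0$ of $(\lambda s^2+\kappa t^2)_*(1_D\,ds\,dt)$ lies in the stalk of $g$.

**Step 13: split forms give $v(u)$.** Let $-\kappa/\lambda=c^2$ be a square. Then $\lambda s^2+\kappa t^2=\sigma\tau$ with $\sigma=\lambda(s-ct)$, $\tau=s+ct$, and this is an invertible linear change of coordinates since $2\lambda c\neq0$. Take $D=\{|\sigma|,|\tau|\le1\}$. By Example 1 with $n=0$, the density at $0<|u|\le1$ is a positive constant times $(1-q^{-1})(v(u)+1)$. So the stalk contains the germ of $(v(u)+1)\,du$.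

**Step 14: anisotropic forms give indicators of norm cosets.** Let $d=-\kappa/\lambda$ be a nonsquare, $E=F(\sqrt d)$, $N=N_{E/F}$. Identifying $(s,t)$ with $e=s+t\sqrt d\in E$, the form is $\lambda(s^2-dt^2)=\lambda N(e)$. Take $D=\mathcal O_E$. Multiplication by $e$ scales Haar measure on $E$ by $|Ne|$, so Haar measure on $E$ is a constant times $|Ne|\,d^\times e$, where $d^\times e$ is Haar measure on $E^\times$. The homomorphism $N\colon E^\times\to F^\times$ has compact kernel, and its image contains $F^{\times2}$, hence is open. It is proper, because $e\in\mathcal O_E^\times$ if and only if $|Ne|=1$. So $N_*(d^\times e)$ is a Radon measure which is carried by the open subgroup $N(E^\times)$ and invariant under it. By uniqueness of Haar measure it is a positive constant times $1_{N(E^\times)}(u)\,d^\times u$, with $d^\times u=du/|u|$. Also $e\in\mathcal O_E$ if and only if $|Ne|\le1$. Therefore $N_*(1_{\mathcal O_E}|Ne|\,d^\times e)$ is a positive constant times $1_{N(E^\times)}(u)\,1_{|u|\le1}\,du$. Multiplying by $\lambda$, the density of $(\lambda N)_*(1_{\mathcal O_E})$ near $0$ is a positive constant times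 $1_{\lambda N(E^\times)}(u)$.

**Step 15: these germs span $\mathcal E$.** Every quadratic extension $E=F(\sqrt d)$ and every $\lambda\in F^\times$ occur in Step 14 (take $\kappa=-\lambda d$), and quadratic extensions exist, since $\varpi$ is not a square. By local class field theory $N(E^\times)$ has index $2$ in $F^\times$. Adding and subtracting the indicators of its two cosets, we find that the stalk contains the constant $1$ and the quadratic character $\chi_E$ with kernel $N(E^\times)$, each times $du$. Together with Step 13 it contains $v(u)\,du$. Again by local class field theory, the $\chi_E$ are all the nontrivial characters of the finite group $F^\times/F^{\times2}$. The characters of a finite abelian group span the functions on it, so the stalk contains $\mathbb C[F^\times/F^{\times2}]\,du$ and $v(u)\,du$. Hence it equals $\mathcal E$, and its dimension is $[F^\times:F^{\times2}]+1$ by the remark after (6). The standard formula $[F^\times:F^{\times2}]=4/|2|_F$ completes the proof. $\blacksquare$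

**Proof of Theorem 2, part 2.** Suppose $\varphi_w$ has a stratification satisfying $A_{\varphi_w}$, and extend scalars to $\overline K$. Write $\mathbf 0\times W$ for $\{x_1=x_2=s=t=0\}\times W$.

**Step 16: the dense stratum.** Let $X_1$ be the connected component of $X=\mathbb A^4\times Z\times B$ containing the irreducible set $\mathbf0\times W$. Then $X_1=\mathbb A^4\times Z_1\times B_1$ with connected components $Z_1$ of $Z$ and $B_1$ of $B$, and $\varphi_w$ maps $X_1$ onto $Y_1=\mathbb A^1\times B_1$, since $(x_1,x_2,s,t)=(u,0,1,0)$ gives the value $u$. Let $V$ be the stratum of Lemma 2. The map $\varphi_w$ is submersive where $(s,t)\ne(0,0)$ and not submersive where $s=t=0$, because there the differential of its first component vanishes. So $V\cap X_1\subseteq\{(s,t)\ne(0,0)\}$, and all kernels $\ker d(\varphi_w)_x$ with $x\in X_1$, $(s,t)\neq(0,0)$, lie in $\overline{\gamma_V(V)}$.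

**Step 17: a stratum with $k_T=0$.** Some stratum $T$ has $T\cap(\mathbf0\times W)$ dense in $\mathbf0\times W$. This intersection is locally closed and dense, so it contains a nonempty open subset of the irreducible $\mathbf0\times W$. Since $d_Zw\neq0$ on a nonempty open subset of $W$, we can pick $\xi=(0,0,0,0,z,\beta)\in T\cap(\mathbf0\times W)$ with $d_Zw\ne0$ at $(z,\beta)$. As $\xi\in X_1$ has $s=t=0$, we have $T\neq V$, and $T\subseteq\overline V$ by Lemma 2. On $\{d\beta=0\}$ the kernel of $d\varphi_w$ is cut out by
$$s^2dx_1+t^2dx_2+st\,d_Zw+(2x_1s+wt)\,ds+(2x_2t+ws)\,dt .$$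
Keep $(z,\beta)$ fixed, so $w(z,\beta)=0$, and let $(x_1,x_2,s,t)$ move along the five curves of Step 8. After division by $\varepsilon^2$ or $2\varepsilon^3$, the limit forms are $dx_1$, $dx_2$, $dx_1+dx_2+d_Zw$, $ds$, $dt$ on $\{d\beta=0\}$. All five are nonzero, and as in Step 8 their kernels are limits in $\overline{\gamma_V(V)}$. By $A_{\varphi_w}$ for $(T,V)$, on $\ker d(\varphi_w|_T)_\xi$ the forms $d\beta,dx_1,dx_2,ds,dt,d_Zw$ all vanish. Since $\dim Z=1$ and $d_Zw\ne0$, this kernel is $0$, so $k_T=0$.

**Step 18: the contracted curve.** Let $C\subseteq W\cap(Z\times\{\beta_1\})$ be an irreducible curve. Then $\mathbf0\times C\subseteq\mathbf0\times W\subseteq\overline{T\cap(\mathbf0\times W)}\subseteq\overline T$, and $\varphi_w$ is constant on $\mathbf0\times C$ with value $(0,\beta_1)$. Since $k_T=0$, this contradicts Lemma 1. $\blacksquare$
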